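\title{Cut conditions for edge-disjoint paths respecting two partitions of the terminals}

\begin{abstract}
Let $G$ be a graph with all degrees even, and let two partitions of a set $T$ of terminals be given. Consider families of edge-disjoint paths whose ends are separated by both partitions, and record how many paths end at each terminal. The resulting vectors satisfy natural cut conditions, and the polytope defined by these conditions has integer vertices. We show that its vertices need not come from families of paths: the all-ones vector on the $6$-cycle is a counterexample. On the positive side, every point of the polytope with even entries is realized by paths, and every vertex is realized half-integrally. We also determine exactly for which patterns of nonempty intersections between the classes of the two partitions all vertices are realized in all graphs with even degrees.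
\end{abstract}

\section{Introduction}

Let $G=(V,E)$ be a finite undirected graph and $T\subseteq V$ a set of \emph{terminals}. Parallel edges are allowed; loops lie on no path and in no cut and may be ignored. For $X\subseteq V$ let $\delta(X)$ be the set of edges with exactly one end in $X$, let $d_G(X)=|\delta(X)|$, and let $d_G(v)=d_G(\{v\})$ be the degree of $v$. We call $G$ \emph{Eulerian} if all its degrees are even; connectivity is not required. For $x\in\mathbb{R}^T$ and $S\subseteq T$ put $x(S)=\sum_{s\in S}x(s)$.

Let $\mathcal{T}_1,\mathcal{T}_2$ be partitions of $T$. A \emph{$(\mathcal{T}_1,\mathcal{T}_2)$-path} is a path in $G$ whose two ends are terminals that lie in different classes of $\mathcal{T}_1$ and also in different classes of $\mathcal{T}_2$; its interior vertices are arbitrary and may be terminals. A family of pairwise edge-disjoint paths \emph{realizes} $m\in\mathbb{Z}^T$ if every $t\in T$ is an end of exactly $m(t)$ paths of the family, and $m$ is \emph{$(\mathcal{T}_1,\mathcal{T}_2)$-feasible} if some family of pairwise edge-disjoint $(\mathcal{T}_1,\mathcal{T}_2)$-paths realizes it. If $\mathcal{T}_1=\mathcal{T}_2=\mathcal{T}$ we speak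 of \emph{$\mathcal{T}$-paths} and \emph{$\mathcal{T}$-feasible} vectors, and when the partitions are understood we just say \emph{feasible}.

Which vectors are feasible? Let $A$ be a class of one of the partitions and $X\subseteq V$. A path that starts in $X\cap A$ must end outside $A$, so it either ends at a terminal of $X\cap(T\setminus A)$ or leaves $X$ through an edge of $\delta(X)$. The quantity
\[
f_A^x(X):=x(X\cap A)-x\bigl(X\cap (T\setminus A)\bigr)\qquad (x\in\mathbb{R}^T,\ A\subseteq T,\ X\subseteq V)
\]
thus measures the demand of $X\cap A$ that cannot be met inside $X$, and it must not exceed $d_G(X)$. For a partition $\mathcal{T}$ of $T$ these \emph{cut conditions} define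
\[
Q(G,\mathcal{T}):=\bigl\{x\in\mathbb{R}^T:\ x\ge 0,\ \ f_A^x(X)\le d_G(X)\ \text{ for all } X\subseteq V \text{ and all } A\in\mathcal{T}\bigr\},
\]
and we abbreviate $Q(G,\mathcal{T}_1,\mathcal{T}_2):=Q(G,\mathcal{T}_1)\cap Q(G,\mathcal{T}_2)$. These are polytopes, since $X=\{t\}$ gives $0\le x(t)\le d_G(t)$. Every feasible vector lies in $Q(G,\mathcal{T}_1,\mathcal{T}_2)$ (Lemma~\ref{lem:tight}). Three small cases show how much of a converse one can hope for; in each there is one partition, into singletons.

\begin{example}\label{ex:small}
\begin{itemize}
\item[(a)] Let $T=\{s,t\}$. The set $X=V$ gives $x(s)=x(t)$, and the sets containing exactly one terminal give $x(s)\le\lambda$, where $\lambda$ is the minimum size of a cut separating $s$ from $t$. So $Q(G,\mathcal{T})$ is the segment from $(0,0)$ to $(\lambda,\lambda)$, and by Menger's theorem all its integer points are feasible.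
\item[(b)] Let $G$ be a triangle and $T=V$. The vector $(1,1,1)$ is the midpoint of the feasible vectors $(0,0,0)$ and $(2,2,2)$, so it lies in $Q(G,\mathcal{T})$. It is not feasible, because every path has two ends and $1+1+1$ is odd. So even in Eulerian graphs not all integer points are feasible, and the right question concerns vertices.
\item[(c)] Let $G$ be the star with three leaves, and let $T$ be the set of leaves. For $m=(1,1,1)$ we have $f^m_{\{t\}}(X)\le 1$, with equality only if $X\cap T=\{t\}$, in which case $d_G(X)\ge1$. So $m\in Q(G,\mathcal{T})$, and $m$ is a vertex because $x(t)\le d_G(t)=1$ for all $t$. Again $m$ is not feasible. So without a parity assumption on the degrees even vertices of the polytope can be infeasible.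
\end{itemize}
\end{example}

Two facts about these polytopes are known. First, $Q(G,\mathcal{T})$ is a bisubmodular polyhedron, that is, it has the form $\{x: x(U)-x(W)\le b(U,W)\text{ for all disjoint }U,W\subseteq T\}$ with
\[
b(U,W)+b(U',W')\ge b(U\cap U',W\cap W')+b\bigl((U\cup U')\setminus(W\cup W'),(W\cup W')\setminus(U\cup U')\bigr);
\]
we shall not use this. Second, if $G$ is Eulerian, then $Q(G,\mathcal{T}_1,\mathcal{T}_2)$ has integer vertices for any two partitions. The following question comes from the paper of Sadli and Seb\H{o}~\cite{SS}.

\begin{quote}
\emph{Let $G$ be Eulerian and let $\mathcal{T}_1,\mathcal{T}_2$ be partitions of $T$. Is every vertex of $Q(G,\mathcal{T}_1,\mathcal{T}_2)$ feasible? Equivalently, is $Q(G,\mathcal{T}_1,\mathcal{T}_2)$ the convex hull of the feasible vectors?}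
\end{quote}

The two forms are equivalent: a polytope is the convex hull of its vertices, and a vertex lies in the convex hull of a subset of the polytope only if it belongs to that subset. One would guess that the answer is yes. It is yes for $\mathcal{T}_1=\mathcal{T}_2$ (Corollary~\ref{cor:single}), the vertices are integral, and all points with even entries are feasible (Theorem~\ref{thm:even}). What is left open by these facts is only the gap between ``integral'' and ``even''. The answer is decided in this gap, and it is no.

\begin{theorem}\label{thm:hexagon}
Let $G$ be the $6$-cycle with vertices $v_1,\dots,v_6$ in cyclic order, let $T=V$, and let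
\[
\mathcal{T}_1=\bigl\{\{v_1,v_2\},\{v_3,v_4\},\{v_5,v_6\}\bigr\},\qquad \mathcal{T}_2=\{B,C\},\quad B=\{v_2,v_4,v_5\},\quad C=\{v_1,v_3,v_6\}.
\]
Then $m=(1,1,1,1,1,1)$ is a vertex of $Q(G,\mathcal{T}_1,\mathcal{T}_2)$, and $m$ is not $(\mathcal{T}_1,\mathcal{T}_2)$-feasible.
\end{theorem}

The failure is one of parity only. Let $2G$ denote the graph obtained from $G$ by doubling every edge.

\begin{theorem}\label{thm:even}
Let $G$ be Eulerian and let $\mathcal{T}_1,\mathcal{T}_2$ be partitions of $T$. Every vector in $Q(G,\mathcal{T}_1,\mathcal{T}_2)$ whose entries are even integers is $(\mathcal{T}_1,\mathcal{T}_2)$-feasible. For every vertex $m$ of $Q(G,\mathcal{T}_1,\mathcal{T}_2)$, the vector $2m$ is $(\mathcal{T}_1,\mathcal{T}_2)$-feasible in $2G$.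
\end{theorem}

Giving weight $\frac12$ to each path of a realization of $2m$ in $2G$, we obtain a half-integral path packing for $m$ in $G$: every edge carries total weight at most $1$, and total weight $m(t)$ ends at each terminal $t$. By Theorem~\ref{thm:hexagon}, ``half-integral'' cannot be replaced by ``integral''.

Since the answer is yes when the partitions coincide, it is natural to ask how the two partitions may be placed relative to each other for the answer to remain yes in every Eulerian graph. Write $\mathcal{T}_1=\{A_i:i\in I\}$ and $\mathcal{T}_2=\{B_j:j\in J\}$. The \emph{pattern} of $(\mathcal{T}_1,\mathcal{T}_2)$ is the set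
\[
\mathcal{P}=\{(i,j)\in I\times J:\ A_i\cap B_j\ne\emptyset\}.
\]
Its elements are \emph{cells}, a terminal in $A_i\cap B_j$ \emph{lies in} the cell $(i,j)$, and we think of $I\times J$ as an array with rows $i$ and columns $j$. Abstractly, a pattern is a subset of a finite array that meets every row and every column. Let $H_{\mathcal{P}}$ be the graph on $\mathcal{P}$ in which two cells are adjacent if they differ in both coordinates. A path between two terminals is a $(\mathcal{T}_1,\mathcal{T}_2)$-path exactly if their cells are adjacent in $H_{\mathcal{P}}$. Recall that a graph is \emph{complete multipartite} if its nodes can be split into classes so that two nodes are adjacent exactly when they lie in different classes; equivalently, non-adjacency is transitive.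

\begin{theorem}\label{thm:pattern}
For a pattern $\mathcal{P}$ the following are equivalent.
\begin{itemize}
\item[(a)] For every Eulerian graph $G$ and all $T,\mathcal{T}_1,\mathcal{T}_2$ with pattern $\mathcal{P}$, all vertices of $Q(G,\mathcal{T}_1,\mathcal{T}_2)$ are $(\mathcal{T}_1,\mathcal{T}_2)$-feasible.
\item[(b)] The graph obtained from $H_{\mathcal{P}}$ by deleting its isolated nodes is complete multipartite (possibly empty).
\item[(c)] There are no cells $\alpha=(i,j)$, $\beta=(i,j')$, $\gamma=(i',j)$, $\zeta=(k,l)$ in $\mathcal{P}$ with $i'\ne i$, $j'\ne j$, $k\ne i$, $l\ne j$.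
\end{itemize}
In particular, {\rm(a)} holds if one partition refines the other, and it fails for two partitions into two classes each with all four intersections nonempty.
\end{theorem}

Condition (b) says that the path problem for $(\mathcal{T}_1,\mathcal{T}_2)$ is a path problem for a single partition in disguise. In the last case of the theorem $H_{\mathcal{P}}$ consists of two disjoint edges, so the path problem is a two-commodity problem: paths join $A_1\cap B_1$ to $A_2\cap B_2$, or $A_1\cap B_2$ to $A_2\cap B_1$.

Section~\ref{sec:tight} isolates the parity obstruction behind both negative results, and Section~\ref{sec:hexagon} applies it to the $6$-cycle. Section~\ref{sec:atoms} analyzes the tight cut conditions and explains why odd entries at vertices appear for two partitions but not for one. Section~\ref{sec:locking} proves Theorem~\ref{thm:even}, and Section~\ref{sec:patterns} proves Theorem~\ref{thm:pattern}.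

\section{Tight cuts and parity}\label{sec:tight}

We use four standard facts. First, counting the edges inside $X$ twice gives $d_G(X)\equiv\sum_{v\in X}d_G(v)\pmod 2$, so in an Eulerian graph every $d_G(X)$ is even. Second, for all $X,Y\subseteq V$,
\begin{align}
d_G(X\cap Y)+d_G(X\cup Y)&\le d_G(X)+d_G(Y),\label{eq:sub}\\
d_G(X\setminus Y)+d_G(Y\setminus X)&\le d_G(X)+d_G(Y).\label{eq:posi}
\end{align}
In \eqref{eq:sub} the right side exceeds the left by twice the number of edges between $X\setminus Y$ and $Y\setminus X$, and \eqref{eq:posi} is \eqref{eq:sub} applied to $X$ and $V\setminus Y$, because $d_G$ takes the same value on a set and on its complement. Third, $d_{2G}=2d_G$ and $f_A^x(X)$ is linear in $x$, so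
\begin{equation}\label{eq:double}
Q(2G,\mathcal{T}_1,\mathcal{T}_2)=2\,Q(G,\mathcal{T}_1,\mathcal{T}_2).
\end{equation}
Fourth, we use the \emph{vertex criterion}: a point $x$ of a polyhedron given by finitely many linear inequalities is a vertex if and only if $x$ is the only solution of the system of equations obtained by requiring equality in all inequalities that hold with equality at $x$. To prove that $x$ is a vertex it therefore suffices to exhibit some of these equations that already determine $x$.

For $A\subseteq T$ and $x\in\mathbb{R}^T$ we call $X\subseteq V$ \emph{$A$-tight} at $x$ if $f_A^x(X)=d_G(X)$. A tight set leaves no slack: every edge of its cut is needed.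

\begin{lemma}\label{lem:tight}
Let $\mathcal{F}$ be a family of edge-disjoint $(\mathcal{T}_1,\mathcal{T}_2)$-paths realizing $m$, let $A$ be a class of $\mathcal{T}_1$ or $\mathcal{T}_2$, and let $X\subseteq V$. Then $f_A^m(X)\le d_G(X)$. If $X$ is $A$-tight at $m$, then every edge of $\delta(X)$ lies on a path of $\mathcal{F}$.
\end{lemma}

\begin{proof}
No path of $\mathcal{F}$ has both ends in $A$, so exactly $m(X\cap A)$ paths have an end in $X\cap A$, and their other ends lie in $T\setminus A$. At most $m(X\cap(T\setminus A))$ of these paths have their other end in $X$. Hence at least $f_A^m(X)$ paths have exactly one end in $X$. Each of them contains an edge of $\delta(X)$, and these edges are distinct because the paths are edge-disjoint. So at least $f_A^m(X)$ edges of $\delta(X)$ lie on paths of $\mathcal{F}$, which gives both assertions.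
\end{proof}

\begin{corollary}\label{cor:parity}
Let $m\in\mathbb{Z}^T$, and let $t$ be a terminal such that every edge at $t$ belongs to $\delta(X)$ for some set $X$ that is $A$-tight at $m$ for some class $A$ of $\mathcal{T}_1$ or $\mathcal{T}_2$ (both depending on the edge). If $m(t)\not\equiv d_G(t)\pmod 2$, then $m$ is not $(\mathcal{T}_1,\mathcal{T}_2)$-feasible.
\end{corollary}

\begin{proof}
Suppose that $\mathcal{F}$ realizes $m$. A path ending at $t$ uses one edge at $t$, and a path passing through $t$ uses two. So the number of edges at $t$ used by $\mathcal{F}$ has the parity of $m(t)$. By Lemma~\ref{lem:tight} this number is $d_G(t)$, a contradiction.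
\end{proof}

At a vertex of the polytope many sets are tight, so many edges lie in tight cuts. In an Eulerian graph, then, a vertex with an odd entry is a natural candidate for infeasibility. The task is to find such a vertex.

\section{The hexagon}\label{sec:hexagon}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1,
  b/.style={circle,draw,fill=white,inner sep=1.5pt},
  c/.style={circle,draw,fill=black!25,inner sep=1.5pt}]
\node[c] (v1) at (120:1.6) {$v_1$};
\node[b] (v2) at (60:1.6) {$v_2$};
\node[c] (v3) at (0:1.6) {$v_3$};
\node[b] (v4) at (-60:1.6) {$v_4$};
\node[b] (v5) at (-120:1.6) {$v_5$};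
\node[c] (v6) at (180:1.6) {$v_6$};
\draw[very thick] (v1) -- node[above=5pt] {$x_1+x_2=2$} (v2);
\draw[dashed] (v2) -- node[right=4pt] {$x_2-x_3=0$} (v3);
\draw[very thick] (v3) -- node[right=4pt] {$x_3+x_4=2$} (v4);
\draw[dashed] (v4) -- node[below=5pt] {$x_4+x_5=2$} (v5);
\draw[very thick] (v5) -- node[left=4pt] {$x_5+x_6=2$} (v6);
\draw[dashed] (v6) -- node[left=4pt] {$x_6+x_1=2$} (v1);
\end{tikzpicture}
\caption{The $6$-cycle of Theorem~\ref{thm:hexagon}. The classes of $\mathcal{T}_1$ are the end pairs of the thick edges; the classes of $\mathcal{T}_2$ are $B$ (white) and $C$ (gray). The equations on thick edges come from tight cut conditions of $\mathcal{T}_1$, those on dashed edges from tight cut conditions of $\mathcal{T}_2$. Their only common solution is the all-ones vector.}\label{fig:hexagon}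
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:hexagon}]
Write $x_a=x(v_a)$; see Figure~\ref{fig:hexagon}.

\emph{The vector $m$ satisfies the cut conditions.} For $X=\emptyset$ both sides vanish. For $X=V$ we have $d_G(X)=0$, and $f_A^m(V)$ equals $2-4$ for the classes of $\mathcal{T}_1$ and $3-3$ for the classes of $\mathcal{T}_2$. Now let $\emptyset\ne X\ne V$, so that $d_G(X)\ge2$. For $A\in\mathcal{T}_1$ we have $f_A^m(X)\le|A|=2$. For $A\in\mathcal{T}_2$ we have $f_A^m(X)=|X\cap A|-|X\setminus A|\le2$ unless $X=A$, and then $f_A^m(A)=3\le 4=d_G(A)$, since $\delta(B)=\delta(C)=\{v_1v_2,v_2v_3,v_3v_4,v_5v_6\}$.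

\emph{The vector $m$ is a vertex.} The following six cut conditions belong to arcs of the cycle, so $d_G(X)=2$ in each case, and all of them hold with equality at $m$:
\[
\begin{array}{lll}
A=X=\{v_1,v_2\},\ \{v_3,v_4\},\ \{v_5,v_6\}: & & x_1+x_2\le2,\quad x_3+x_4\le 2,\quad x_5+x_6\le2,\\
A=C,\ X=\{v_6,v_1\}: & & x_6+x_1\le 2,\\
A=B,\ X=\{v_4,v_5\}: & & x_4+x_5\le 2,\\
A=B,\ X=\{v_2,v_3,v_4,v_5\}: & & x_2-x_3+x_4+x_5\le2.
\end{array}
\]
Suppose that equality holds in all six. Subtracting the last two equations gives $x_2=x_3$. Going around the cycle from $v_3$ we get $x_4=2-x_3$, $x_5=x_3$, $x_6=2-x_3$, $x_1=x_3$, $x_2=2-x_3$. Thus $x_3=2-x_3$, so $x_3=1$ and $x=m$. By the vertex criterion $m$ is a vertex.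

\emph{The vector $m$ is not feasible.} The two edges at $v_2$ lie in tight cuts: $v_1v_2\in\delta(\{v_6,v_1\})$ and $v_2v_3\in\delta(\{v_1,v_2\})$. Since $m(v_2)=1$ and $d_G(v_2)=2$, Corollary~\ref{cor:parity} applies.
\end{proof}

The odd entries have a visible source. Each equation in Figure~\ref{fig:hexagon} has an even right side and expresses one variable as $\pm$ the next one plus an even number. Five equations reverse the sign and one keeps it, so once around the cycle we return with $x_3=2-x_3$ and have to divide by $2$. The equations come alternately from $\mathcal{T}_1$ and $\mathcal{T}_2$, and the next section shows that this is the only way in which an odd entry can arise.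

\begin{remark}\label{rem:hexagon}
The example is small enough to be seen without cuts. The pairs that may be joined are $v_1v_4$, $v_4v_6$, $v_6v_2$, $v_2v_3$, $v_3v_5$, $v_5v_1$. They form a $6$-cycle, and a realization of $m$ would join the pairs of one of its two perfect matchings. The first matching contains $v_1v_4$ and $v_6v_2$; a path from $v_1$ to $v_4$ passes through $v_2$ or $v_6$ and leaves no edge there. The second contains $v_4v_6$ and $v_5v_1$, and a path from $v_4$ to $v_6$ passes through $v_5$ or $v_1$. Taking instead all six pairs, the paths
\[
v_1v_2v_3v_4,\quad v_4v_5v_6,\quad v_6v_1v_2,\quad v_2v_3,\quad v_3v_4v_5,\quad v_5v_6v_1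
\]
use every edge exactly twice and realize $2m$ in $2G$, as Theorem~\ref{thm:even} predicts.
\end{remark}

\section{Atoms and the parity of vertices}\label{sec:atoms}

By the vertex criterion, a vertex is determined by its tight cut conditions. These conditions overlap in complicated ways, and the parity of the solution cannot be read off directly. For a single partition, however, the tight sets are closed under enough operations that the whole system can be replaced by equations in disjoint sets of variables. We saw an instance above: the equation $x_2-x_3=0$ is the difference of the equations of two nested $B$-tight sets.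

\begin{lemma}\label{lem:atoms}
Let $G$ be Eulerian, $\mathcal{T}$ a partition of $T$, $x\in Q(G,\mathcal{T})$, and $T^+=\{t\in T:x(t)>0\}$. There are a family $\mathcal{R}$ of pairwise disjoint subsets of $V$, signs $\sigma(t)\in\{1,-1\}$ for the elements $t\in T^+$ covered by $\mathcal{R}$, and even integers $c_R$ $(R\in\mathcal{R})$ such that the equations
\begin{equation}\label{eq:atom}
\sum_{t\in R\cap T^+}\sigma(t)\,y(t)=c_R\qquad(R\in\mathcal{R})
\end{equation}
have the following properties.
\begin{itemize}
\item[(i)] The vector $y=x$ satisfies \eqref{eq:atom}.
\item[(ii)] If $y\in\mathbb{R}^T$ vanishes on $T\setminus T^+$ and satisfies \eqref{eq:atom}, then $f_A^y(X)=d_G(X)$ whenever $A\in\mathcal{T}$ and $X$ is $A$-tight at $x$.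
\end{itemize}
\end{lemma}

\begin{proof}
Write $d=d_G$ and $f_A=f_A^x$, and let $\mathcal{L}_A$ be the family of sets that are $A$-tight at $x$. Note that $\emptyset\in\mathcal{L}_A$ and that $f_A$ is additive on disjoint sets.

\emph{Uncrossing within one class.} For $X,Y\in\mathcal{L}_A$, additivity, the cut conditions and \eqref{eq:sub} give
\[
d(X)+d(Y)=f_A(X\cap Y)+f_A(X\cup Y)\le d(X\cap Y)+d(X\cup Y)\le d(X)+d(Y).
\]
Equality holds throughout, so $\mathcal{L}_A$ is closed under intersection and union.

\emph{Uncrossing between two classes.} Let $X\in\mathcal{L}_A$ and $Y\in\mathcal{L}_{A'}$ with $A\ne A'$, and put $Z=X\cap Y$. In $f_A(Z)+f_{A'}(Z)$ the terminals of $A\cup A'$ cancel and all others count twice negatively, so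
\[
f_A(Z)+f_{A'}(Z)=-2x\bigl(Z\cap(T\setminus(A\cup A'))\bigr)\le0 .
\]
Together with the cut conditions and \eqref{eq:posi} this gives
\[
d(X)+d(Y)=f_A(X)+f_{A'}(Y)\le f_A(X\setminus Y)+f_{A'}(Y\setminus X)\le d(X\setminus Y)+d(Y\setminus X)\le d(X)+d(Y).
\]
Again equality holds throughout, and therefore
\begin{equation}\label{eq:uncross}
X\setminus Y\in\mathcal{L}_A\qquad\text{and}\qquad X\cap Y\cap T^+\subseteq A\cup A'.
\end{equation}
This is the step that uses that $A$ and $A'$ are disjoint, that is, classes of the same partition.

\emph{Atoms.} Call a set \emph{tight} if it belongs to some $\mathcal{L}_A$, and let $U$ be the union of all tight sets. Call two elements of $U$ equivalent if they lie in exactly the same tight sets. The equivalence classes are the \emph{atoms}; let $\mathcal{R}$ be the family of atoms. Every tight set is a disjoint union of atoms. To control parity we need to express an atom through the tight sets of one class only.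

Let $v$ lie in a member of $\mathcal{L}_A$. Let $X_v$ be the smallest member of $\mathcal{L}_A$ containing $v$ and $W$ the largest member of $\mathcal{L}_A$ not containing $v$; they exist because $\mathcal{L}_A$ is closed under intersection and union and contains $\emptyset$. We claim that the atom of $v$ is $X_v\setminus W$. An element equivalent to $v$ lies in $X_v$ and not in $W$. Conversely, let $u\in X_v\setminus W$, and let $Y$ be a tight set; we show that $u\in Y$ if and only if $v\in Y$.
\begin{itemize}
\item Let $Y\in\mathcal{L}_A$. If $v\in Y$, then $u\in X_v\subseteq Y$. If $v\notin Y$, then $Y\subseteq W$, so $u\notin Y$.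
\item Let $Y\in\mathcal{L}_{A'}$ with $A'\neq A$. Then $X_v\setminus Y\in\mathcal{L}_A$ by \eqref{eq:uncross}. If $v\in Y$, then $X_v\setminus Y$ avoids $v$, so $X_v\setminus Y\subseteq W$; as $u\in X_v\setminus W$, we get $u\in Y$. If $v\notin Y$, then $X_v\setminus Y$ contains $v$, so it contains $X_v$ by minimality; hence $X_v\cap Y=\emptyset$ and $u\notin Y$.
\end{itemize}
This proves the claim.

\emph{The equations.} For each atom $R$ fix a class $A_R$ such that $R$ is contained in a member of $\mathcal{L}_{A_R}$, and write $R=X_v\setminus W$ as above with $A=A_R$ and $v\in R$. For $t\in R\cap T^+$ let $\sigma(t)=1$ if $t\in A_R$ and $\sigma(t)=-1$ otherwise, and let $c_R=f_{A_R}(R)$. For $y$ vanishing on $T\setminus T^+$ the left side of \eqref{eq:atom} is then $f_{A_R}^y(R)$, which gives (i). Since $X_v$ and $X_v\cap W$ belong to $\mathcal{L}_{A_R}$,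
\[
c_R=f_{A_R}(X_v)-f_{A_R}(X_v\cap W)=d(X_v)-d(X_v\cap W),
\]
and this is even because $G$ is Eulerian. This is the only use of that hypothesis.

For (ii), let $X\in\mathcal{L}_A$ and let $R\subseteq X$ be an atom. If $A\neq A_R$, then $R$ lies in a member of $\mathcal{L}_A$ and in a member of $\mathcal{L}_{A_R}$, so $R\cap T^+\subseteq A\cup A_R$ by \eqref{eq:uncross}, and hence $f_A^z(R)=-f_{A_R}^z(R)$ for every $z$ vanishing on $T\setminus T^+$. So in every case there is a sign $\varepsilon_R$, independent of $z$, with $f_A^z(R)=\varepsilon_Rf_{A_R}^z(R)$ for all such $z$. If $y$ is as in (ii), we apply this to $z=y$ and $z=x$ and sum over the atoms contained in $X$: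
\[
f_A^y(X)=\sum_{R\subseteq X}\varepsilon_Rc_R=f_A^x(X)=d(X).\qedhere
\]
\end{proof}

We call \eqref{eq:atom} the \emph{atom equations} of $\mathcal{T}$ at $x$.

\begin{example}
In the hexagon, at $m$, a nonempty set that is tight for a class $A$ of $\mathcal{T}_1$ must have $f_A^m(X)=2$, so $X=A$; the atoms are the three classes. For $\mathcal{T}_2$ we have $f_B^m(X)\le3$ and $d_G(X)$ even, so a $B$-tight set other than $\emptyset$ and $V$ is an arc with two more vertices in $B$ than in $C$. Thus $\mathcal{L}_B=\{\emptyset,\{v_4,v_5\},\{v_2,v_3,v_4,v_5\},V\}$, and $\mathcal{L}_C$ consists of the complements, because $f_C^m(X)=f_B^m(V\setminus X)$. The atoms are $\{v_4,v_5\}$, $\{v_2,v_3\}$, $\{v_6,v_1\}$. Up to sign, the six atom equations are those in Figure~\ref{fig:hexagon}.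
\end{example}

For one partition each variable occurs in at most one atom equation, and uniqueness of the solution leaves no room for division by $2$.

\begin{proposition}\label{prop:single}
If $G$ is Eulerian and $\mathcal{T}$ is a partition of $T$, then all entries of every vertex of $Q(G,\mathcal{T})$ are even integers.
\end{proposition}

\begin{proof}
Let $x$ be a vertex, and use the notation of Lemma~\ref{lem:atoms}. If $y$ vanishes on $T\setminus T^+$ and satisfies the atom equations, then $y$ satisfies with equality all nonnegativity constraints and, by (ii), all cut conditions that hold with equality at $x$; so $y=x$ by the vertex criterion. Let $t\in T^+$, and let $e_t$ denote the corresponding unit vector. If $t$ lay in no atom, then $x+e_t$ would be a second solution. If the atom $R$ of $t$ contained another element $t'$ of $T^+$, then $x+\sigma(t)e_t-\sigma(t')e_{t'}$ would be a second solution. So $R\cap T^+=\{t\}$ and $x(t)=\pm c_R$ is even.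
\end{proof}

For two partitions each variable occurs in up to two equations. The integrality of the vertices is the known fact quoted in the introduction; we include a proof from Lemma~\ref{lem:atoms} because it is short and locates the odd entries.

\begin{proposition}\label{prop:integral}
If $G$ is Eulerian and $\mathcal{T}_1,\mathcal{T}_2$ are partitions of $T$, then every vertex of $Q(G,\mathcal{T}_1,\mathcal{T}_2)$ is integral.
\end{proposition}

\begin{proof}
Let $x$ be a vertex with support $T^+$. Apply Lemma~\ref{lem:atoms} to $\mathcal{T}_1$ and to $\mathcal{T}_2$. As in the previous proof, the restriction of $x$ to $T^+$ is the unique solution of the two systems of atom equations taken together. Keeping $|T^+|$ linearly independent equations, we obtain a system $My=c$ in which $M$ is a nonsingular square matrix with entries $0,\pm1$ and at most two nonzero entries in each column, and all entries of $c$ are even. We show by induction on the size $n$ of $M$ that the solution of any such system is integral; for $n=0$ there is nothing to prove.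

If some row has a single nonzero entry, the corresponding variable is even. Substituting its value into the other equations keeps the right sides even, and deleting the row and the column leaves a nonsingular system of the same kind. Otherwise every row has at least two nonzero entries and every column at most two; counting the nonzero entries shows that every row and every column has exactly two. Then the variables fall into cycles $y_1,\dots,y_s$ whose equations read $y_{a+1}=\varepsilon_ay_a+c'_a$ with indices modulo $s$, signs $\varepsilon_a=\pm1$ and even $c'_a$. Composing them gives $y_1=\varepsilon y_1+c''$ with $\varepsilon=\varepsilon_1\cdots\varepsilon_s$ and $c''$ even. If $\varepsilon=1$, then setting $y_1=1$, $y_{a+1}=\varepsilon_ay_a$ on the cycle and $0$ elsewhere gives a nonzero vector in the kernel of $M$, which is impossible. So $\varepsilon=-1$ and $y_1=c''/2$ is an integer, and then so are $y_2,\dots,y_s$.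
\end{proof}

\begin{remark}\label{rem:cycles}
The proof shows that an odd entry of a vertex lies on one of the cycles that remain after all even variables determined by a single equation have been eliminated. The two equations containing a given variable come from different partitions, so the equations along such a cycle alternate between $\mathcal{T}_1$ and $\mathcal{T}_2$. An equation fixes either the sum ($\varepsilon_a=-1$) or the difference ($\varepsilon_a=1$) of two consecutive variables, and $\varepsilon=-1$ means that the number of sums is odd. This is the blueprint for the counterexample in Section~\ref{sec:gadget}.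
\end{remark}

\section{Realizing even vectors by locking}\label{sec:locking}

To construct paths we use the locking theorem. Let $G'$ be a graph with a set $S$ of terminals. For $D\subseteq S$ let
\[
\lambda(D):=\min\{d_{G'}(X):\ X\subseteq V(G'),\ X\cap S=D\}.
\]
Every path from $D$ to $S\setminus D$ uses an edge of each of these cuts, so a family of edge-disjoint paths contains at most $\lambda(D)$ paths from $D$ to $S\setminus D$. The theorem attains this bound for many sets $D$ with one family. Two sets $D,D'\subseteq S$ \emph{cross} if $D\cap D'$, $D\setminus D'$, $D'\setminus D$ and $S\setminus(D\cup D')$ are all nonempty.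

\begin{theorem}[Locking theorem \cite{KL}; see also \cite{L}]\label{thm:locking}
Let $G'$ be a graph and $S$ a set of terminals such that all vertices outside $S$ have even degree. Let $\mathcal{D}$ be a family of subsets of $S$ with no three pairwise crossing members. Then there is a family of edge-disjoint paths, each with two distinct ends in $S$, such that for every $D\in\mathcal{D}$ exactly $\lambda(D)$ of the paths connect $D$ to $S\setminus D$.
\end{theorem}

The theorem does not apply to our problem directly. It counts paths leaving a set rather than path ends at single terminals, and it does not forbid paths with both ends in the same set. Both defects disappear if we move the terminals to new pendant vertices, attached by exactly as many edges as the demand prescribes. The cut conditions then say that the pendant edges form a minimum cut for every class, so locking the classes saturates all pendant edges with paths that leave the class.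

\begin{proof}[Proof of Theorem~\ref{thm:even}]
Let $m\in Q(G,\mathcal{T}_1,\mathcal{T}_2)$ have even entries. Form $G'$ from $G$ by adding, for each $t\in T$, a new vertex $t'$ joined to $t$ by $m(t)$ parallel edges. Let $S=\{t':t\in T\}$ and $A'=\{t':t\in A\}$ for $A\subseteq T$. The vertices outside $S$ are those of $G$, with degree $d_G(v)$ for $v\notin T$ and $d_G(v)+m(v)$ for $v\in T$; all these numbers are even. Let $\mathcal{D}$ consist of the sets $A'$ for all classes $A$ of $\mathcal{T}_1$ and of $\mathcal{T}_2$. Among any three members of $\mathcal{D}$, two come from the same partition, so they are disjoint or equal and do not cross. Theorem~\ref{thm:locking} therefore applies and gives a family $\mathcal{F}'$ of paths in $G'$.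

Let $A$ be a class of $\mathcal{T}_1$ or $\mathcal{T}_2$; we compute $\lambda(A')$. Let $X\cap S=A'$ and $Y=X\cap V$. An edge $tt'$ has exactly one end in $X$ if and only if $t\in A\setminus Y$ or $t\in Y\cap(T\setminus A)$. Hence
\[
d_{G'}(X)=d_G(Y)+m(A\setminus Y)+m\bigl(Y\cap(T\setminus A)\bigr)=m(A)+d_G(Y)-f_A^m(Y)\ge m(A)
\]
by the cut condition for $Y$ and $A$, with equality for $X=A'$. So $\lambda(A')=m(A)$, which is the total number of edges incident with $A'$.

Thus $m(A)$ paths of $\mathcal{F}'$ connect $A'$ to $S\setminus A'$, and their end edges at $A'$ are $m(A)$ distinct edges incident with $A'$, that is, all of them. So every edge $tt'$ with $t\in A$ lies on a path of $\mathcal{F}'$ that has $t'$ as one end and its other end outside $A'$, and by edge-disjointness on no other path. Three consequences follow. No path of $\mathcal{F}'$ has $t'$ as an interior vertex. Exactly $m(t)$ paths end at $t'$. Every path with an end in $A'$ has its other end outside $A'$. Applying this to all classes of both partitions, we see that each path of $\mathcal{F}'$ joins some $s'$ to some $t'$ with $s,t$ in different classes of $\mathcal{T}_1$ and of $\mathcal{T}_2$,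 and has all its interior vertices in $V$. Deleting the two end vertices of each path yields edge-disjoint $(\mathcal{T}_1,\mathcal{T}_2)$-paths in $G$ that realize $m$.

Now let $m$ be a vertex of $Q(G,\mathcal{T}_1,\mathcal{T}_2)$. It is integral by Proposition~\ref{prop:integral}, so $2m$ has even entries, and $2m\in Q(2G,\mathcal{T}_1,\mathcal{T}_2)$ by \eqref{eq:double}. The first part, applied to the Eulerian graph $2G$, shows that $2m$ is feasible in $2G$.
\end{proof}

In the first part, the two parity hypotheses enter only through the degrees $d_G(v)$ and $d_G(t)+m(t)$ in $G'$; in Example~\ref{ex:small}(b) and in the hexagon these degrees $d_G(t)+m(t)$ equal $3$. That there are only two partitions is used to exclude three pairwise crossing sets. In the second part, the Eulerian hypothesis is needed only for the integrality of $m$.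

\begin{corollary}\label{cor:single}
If $G$ is Eulerian and $\mathcal{T}$ is a partition of $T$, then every vertex of $Q(G,\mathcal{T})$ is $\mathcal{T}$-feasible.
\end{corollary}

\begin{proof}
Combine Proposition~\ref{prop:single} with Theorem~\ref{thm:even} for $\mathcal{T}_1=\mathcal{T}_2=\mathcal{T}$.
\end{proof}

\begin{remark}
Corollary~\ref{cor:single}, which is all that Theorem~\ref{thm:pattern} needs from this section, uses the locking theorem only for pairwise disjoint sets. In that case it is the Lov\'asz--Cherkassky theorem applied after contracting each set to a single terminal. That theorem states that, if all vertices outside $S$ have even degree, there are edge-disjoint paths with distinct ends in $S$ and no interior vertex in $S$ such that each $s\in S$ is an end of $\lambda(\{s\})$ of them.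
\end{remark}

\section{Patterns}\label{sec:patterns}

We prove Theorem~\ref{thm:pattern} through (b)$\Leftrightarrow$(c), (b)$\Rightarrow$(a) and (a)$\Rightarrow$(c). Two cells are non-adjacent in $H_{\mathcal{P}}$ exactly if they share a row or a column; in particular each cell is non-adjacent to itself. A cell is \emph{isolated} if it is an isolated node of $H_{\mathcal{P}}$. We call a quadruple $\alpha,\beta,\gamma,\zeta$ as in (c) a \emph{forbidden configuration}. In words, $\alpha$ has another cell $\beta$ in its row, another cell $\gamma$ in its column, and a neighbor $\zeta$. The four cells are distinct, $\alpha$ is adjacent to $\zeta$, and $\beta$ is adjacent to $\gamma$. Nothing is assumed about the position of $\zeta$ relative to $\beta$ and $\gamma$.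

\subsection{Forbidden configurations}

\begin{proof}[Proof of {\rm(b)}$\Leftrightarrow${\rm(c)}]
In a forbidden configuration the cells $\alpha,\beta,\gamma$ are non-isolated, $\alpha$ is adjacent to neither $\beta$ nor $\gamma$, and $\beta$ is adjacent to $\gamma$. So non-adjacency is not transitive on the non-isolated cells, and (b) fails. Conversely, if (b) fails, there are non-isolated cells $\alpha,\beta,\gamma$ with $\alpha$ adjacent to neither $\beta$ nor $\gamma$ and $\beta$ adjacent to $\gamma$; in particular the three cells are distinct. The cell $\alpha$ shares a coordinate with $\beta$ and a coordinate with $\gamma$, and not the same one, since $\beta$ and $\gamma$ share none. After exchanging $\beta$ and $\gamma$ if necessary, $\beta$ is in the row and $\gamma$ in the column of $\alpha$. With a neighbor $\zeta$ of $\alpha$ this is a forbidden configuration.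
\end{proof}

The two special cases in Theorem~\ref{thm:pattern} can be read off from (c). If $\mathcal{T}_1$ refines $\mathcal{T}_2$, every row contains a single cell, so $\beta$ does not exist; if $\mathcal{T}_2$ refines $\mathcal{T}_1$, every column contains a single cell, so $\gamma$ does not exist. The full $2\times2$ pattern is itself a forbidden configuration, with $\alpha=(1,1)$, $\beta=(1,2)$, $\gamma=(2,1)$, $\zeta=(2,2)$, and it is contained in the full $3\times2$ pattern of the hexagon. Refinement is not necessary for (c): the pattern $\{(1,1),(1,2),(2,1)\}$ has only three cells.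

\subsection{Reduction to a single partition}

Terminals in isolated cells cannot be ends of any path, and under (b) the remaining terminals may be joined exactly when they lie in different classes of one partition $\mathcal{T}_3$. What has to be shown is that the cut conditions of $\mathcal{T}_1$ and $\mathcal{T}_2$ see this too.

\begin{proof}[Proof of {\rm(b)}$\Rightarrow${\rm(a)}]
Let $G$ be Eulerian, let $T,\mathcal{T}_1,\mathcal{T}_2$ have pattern $\mathcal{P}$, and put $Q=Q(G,\mathcal{T}_1,\mathcal{T}_2)$. Let $T'$ be the set of terminals in non-isolated cells. By (b), non-adjacency is an equivalence relation on the non-isolated cells; let $\mathcal{T}_3$ be the partition of $T'$ in which two terminals are in the same class when their cells are non-adjacent. Every path joining different classes of $\mathcal{T}_3$ is a $(\mathcal{T}_1,\mathcal{T}_2)$-path. Let $Q(G,\mathcal{T}_3)\subseteq\mathbb{R}^{T'}$ be defined with $T'$ as the set of terminals. We claim that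
\begin{equation}\label{eq:reduce}
Q=Q(G,\mathcal{T}_3)\times\{0\}^{T\setminus T'}.
\end{equation}

\emph{Every $x\in Q$ vanishes on $T\setminus T'$.} Let $(i,j)$ be an isolated cell, $A=A_i$, $B=B_j$, $D=A\cap B$. Every cell lies in row $i$ or column $j$, so $T\setminus B\subseteq A$ and $T\setminus A\subseteq B$. Hence $A$ is the disjoint union of $D$ and $T\setminus B$, and $B$ is the disjoint union of $D$ and $T\setminus A$. The cut conditions for $X=V$ read $x(A)\le x(T\setminus A)$ and $x(B)\le x(T\setminus B)$. Adding them gives $2x(D)\le 0$, so $x=0$ on $D$.

\emph{Comparing the classes.} Let $x\ge0$ vanish on $T\setminus T'$. For $K\subseteq T'$ put $g_K(X)=x(X\cap K)-x(X\cap(T'\setminus K))$; this is monotone in $K$, and $f_L^x=g_{L\cap T'}$ for every $L\subseteq T$. The cut conditions of $\mathcal{T}_3$ say that $g_K(X)\le d_G(X)$ for all $K\in\mathcal{T}_3$ and $X\subseteq V$.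

Suppose first that $x\in Q$, and let $K\in\mathcal{T}_3$. The cells met by $K$ are pairwise non-adjacent, and such a set of cells lies in one row or in one column. Indeed, this is trivial for a single cell; if the set contains $(i,j)$ and $(i,j')$ with $j\neq j'$, then a further cell outside row $i$ would have to lie in both columns $j$ and $j'$; and the case of two cells in a common column is the same with rows and columns exchanged. So $K\subseteq L$ for a class $L$ of $\mathcal{T}_1$ or $\mathcal{T}_2$, and $g_K(X)\le g_{L\cap T'}(X)=f_L^x(X)\le d_G(X)$.

Suppose conversely that the restriction of $x$ to $T'$ lies in $Q(G,\mathcal{T}_3)$, and let $L$ be a class of $\mathcal{T}_1$ or $\mathcal{T}_2$. The cells inside $L$ share a row or a column, so $L\cap T'$ is empty or contained in a class $K$ of $\mathcal{T}_3$. In the first case $f_L^x(X)\le0\le d_G(X)$, and in the second $f_L^x(X)=g_{L\cap T'}(X)\le g_K(X)\le d_G(X)$. This proves \eqref{eq:reduce}.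

If $T'=\emptyset$, then $Q=\{0\}$, and $0$ is realized by the empty family. Otherwise, by \eqref{eq:reduce}, a vertex of $Q$ is a vertex of $Q(G,\mathcal{T}_3)$ extended by zeros. By Corollary~\ref{cor:single} it is realized by edge-disjoint paths joining different classes of $\mathcal{T}_3$, and these are $(\mathcal{T}_1,\mathcal{T}_2)$-paths.
\end{proof}

\subsection{A counterexample for every forbidden configuration}\label{sec:gadget}

The hexagon uses six cells, while a forbidden configuration offers only four, and we do not know whether $\zeta$ shares a row with $\gamma$ or a column with $\beta$. A construction that works in all cases may rely only on what is common to them. We know which of the four cells lie in the row class $A=A_i$ and in the column class $B=B_j$ of $\alpha$: their signs in $(f_A,f_B)$ are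
\[
\alpha:(+,+),\qquad \beta:(+,-),\qquad\gamma:(-,+),\qquad\zeta:(-,-).
\]
And we know that $\alpha$--$\zeta$ paths and $\beta$--$\gamma$ paths are allowed. So we certify the vertex property by $A$-tight and $B$-tight sets alone, and membership in the polytope by a half-integral packing of $\alpha$--$\zeta$ and $\beta$--$\gamma$ paths, which avoids checking the cut conditions of the other classes.

Following Remark~\ref{rem:cycles}, take a $4$-cycle $p_1p_2p_3p_4$ with vertices in the cells $\gamma,\beta,\zeta,\gamma$. With respect to $A$ the signs are $-,+,-,-$, so $\{p_1,p_2\}$ can give a difference and $\{p_3,p_4\}$ a sum. With respect to $B$ the signs are $+,-,-,+$, so $\{p_2,p_3\}$ and $\{p_4,p_1\}$ can give sums. That makes three sums and one difference. The pair $\{p_3,p_4\}$ contributes negatively to $f_A$, so its equation has to arise as the difference of two nested $A$-tight sets, the smaller of which has a larger cut and hence a larger demand than the $4$-cycle can provide. A $5$-cycle attached at $p_1$ supplies this demand; see Figure~\ref{fig:gadget}.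

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.15, n/.style={circle,draw,fill=white,inner sep=1.5pt}]
\node[n,label={right:$\gamma,\,1$}] (p1) at (0,0) {$p_1$};
\node[n,label={above:$\beta,\,1$}] (p2) at (-1.2,1.1) {$p_2$};
\node[n,label={left:$\zeta,\,1$}] (p3) at (-2.4,0) {$p_3$};
\node[n,label={below:$\gamma,\,1$}] (p4) at (-1.2,-1.1) {$p_4$};
\node[n,label={above:$\alpha,\,2$}] (q1) at (1.04,1.43) {$q_1$};
\node[n,label={right:$\zeta,\,1$}] (q2) at (2.71,0.88) {$q_2$};
\node[n,label={right:$\gamma,\,1$}] (q3) at (2.71,-0.88) {$q_3$};
\node[n,label={below:$\beta,\,2$}] (q4) at (1.04,-1.43) {$q_4$};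
\draw (p1) -- (p2) -- (p3) -- (p4) -- (p1) -- (q1) -- (q2) -- (q3) -- (q4) -- (p1);
\end{tikzpicture}
\caption{The Eulerian graph $G_0$: a $4$-cycle and a $5$-cycle sharing the vertex $p_1$. All vertices are terminals; each is labeled by its cell in the forbidden configuration $\alpha,\beta,\gamma,\zeta$ and by the entry of the infeasible vertex $m$.}\label{fig:gadget}
\end{figure}

\begin{proof}[Proof of {\rm(a)}$\Rightarrow${\rm(c)}]
Let $\alpha=(i,j),\beta,\gamma,\zeta$ be a forbidden configuration in $\mathcal{P}$; we show that (a) fails. Let $G_0$ consist of the $4$-cycle $p_1p_2p_3p_4$ and the $5$-cycle $p_1q_1q_2q_3q_4$, which share only $p_1$, and let $V_0$ be its vertex set. Place the vertices in cells as follows: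
\[
\alpha:\ q_1;\qquad\beta:\ p_2,\,q_4;\qquad\gamma:\ p_1,\,p_4,\,q_3;\qquad\zeta:\ p_3,\,q_2 .
\]
For every other cell of $\mathcal{P}$ add one isolated vertex and place it in that cell. Let $G$ be the resulting graph and $T=V$, and let $\mathcal{T}_1$ and $\mathcal{T}_2$ group the terminals by the row and by the column of their cell. Then $G$ is Eulerian and the pattern is $\mathcal{P}$. For $A=A_i$ and $B=B_j$ we have
\[
A\cap V_0=\{q_1,q_4,p_2\},\qquad B\cap V_0=\{q_1,p_1,p_4,q_3\}.
\]
Let $m(q_1)=m(q_4)=2$, let $m=1$ on the other six vertices of $G_0$, and let $m=0$ on the isolated vertices.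

\emph{The vector $m$ satisfies the cut conditions.} In $2G$ take the $\alpha$--$\zeta$ paths
\[
q_1q_2,\quad q_1q_2,\quad q_1p_1p_2p_3,\quad q_1p_1p_4p_3
\]
and the $\beta$--$\gamma$ paths
\[
q_4q_3,\quad q_4q_3,\quad q_4p_1,\quad q_4p_1p_4,\quad p_2p_1,\quad p_2p_3p_4 .
\]
All ten are $(\mathcal{T}_1,\mathcal{T}_2)$-paths. The edge $q_2q_3$ is not used, and each of the other eight edges of $G_0$ is used exactly twice, so the paths can be routed edge-disjointly in $2G$. Four paths end at each of $q_1,q_4$ and two at every other vertex of $G_0$. Thus $2m$ is feasible in $2G$, and $m\in Q(G,\mathcal{T}_1,\mathcal{T}_2)$ by Lemma~\ref{lem:tight} and \eqref{eq:double}.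

\emph{The vector $m$ is a vertex.} Table~\ref{tab:tight} lists five $A$-tight sets $X_1,\dots,X_5$ and three $B$-tight sets $Y_1,Y_2,Y_3$; tightness is the equality of the number of edges in the second column with the value in the third. Suppose that $x$ satisfies these eight cut conditions with equality and vanishes at the isolated vertices, as $m$ does. The last column records what each condition adds. It is obtained by subtracting the equations of $X_1$ and $X_2$ from that of $X_3$, the equation $x(q_1)=2$ from that of $Y_1$, and, for $X_4,X_5,Y_2,Y_3$, the equation of the set in the preceding row.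

\begin{table}[ht]
\centering
\begin{tabular}{llll}
\hline
set & edges of its cut & $f^m_A$ or $f^m_B$ & new equation\\
\hline
$X_1=\{q_1\}$ & $p_1q_1,\ q_1q_2$ & $2$ & $x(q_1)=2$\\
$X_2=\{q_4\}$ & $q_3q_4,\ q_4p_1$ & $2$ & $x(q_4)=2$\\
$X_3=\{q_1,q_4,p_1,p_2\}$ & $q_1q_2,\ q_3q_4,\ p_4p_1,\ p_2p_3$ & $2+2-1+1=4$ & $x(p_2)-x(p_1)=0$\\
$X_4=X_3\cup\{p_3,p_4\}$ & $q_1q_2,\ q_3q_4$ & $4-1-1=2$ & $x(p_3)+x(p_4)=2$\\
$X_5=X_4\cup\{q_2,q_3\}$ & none & $2-1-1=0$ & $x(q_2)+x(q_3)=2$\\
\hline
$Y_1=\{q_1,p_1,p_4\}$ & $q_1q_2,\ q_4p_1,\ p_1p_2,\ p_3p_4$ & $2+1+1=4$ & $x(p_1)+x(p_4)=2$\\
$Y_2=Y_1\cup\{p_2,p_3\}$ & $q_1q_2,\ q_4p_1$ & $4-1-1=2$ & $x(p_2)+x(p_3)=2$\\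
$Y_3=Y_2\cup\{q_2,q_3\}$ & $q_3q_4,\ q_4p_1$ & $2-1+1=2$ & $x(q_3)-x(q_2)=0$\\
\hline
\end{tabular}
\caption{Sets in $G_0$ that are $A$-tight (upper part) and $B$-tight (lower part) at $m$.}\label{tab:tight}
\end{table}

The two equations in $q_2,q_3$ give $x(q_2)=x(q_3)=1$. Around the $4$-cycle, $x(p_3)=2-x(p_4)=x(p_1)=x(p_2)$, so $x(p_2)+x(p_3)=2$ gives $x(p_1)=x(p_2)=x(p_3)=1$ and then $x(p_4)=1$. Hence $x=m$, and $m$ is a vertex by the vertex criterion.

\emph{The vector $m$ is not feasible.} The two edges at $p_2$ lie in tight cuts: $p_1p_2\in\delta(Y_1)$ and $p_2p_3\in\delta(X_3)$. Since $m(p_2)=1$ and $d_G(p_2)=2$, Corollary~\ref{cor:parity} shows that $m$ is not feasible. So (a) fails, and the proof of Theorem~\ref{thm:pattern} is complete.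
\end{proof}

\begin{thebibliography}{9}

\bibitem{KL}
Karzanov and Lomonosov, 1978.

\bibitem{L}
M.~Lomonosov, \emph{Combinatorial approaches to multiflow problems}, Discrete Appl. Math. 11 (1985).

\bibitem{SS}
Mouna Sadli and Andr\'as Seb\H{o}, \emph{Jump-systems of $T$-paths}, arXiv:2302.13448 (2023).

\end{thebibliography}
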